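\title{Finitely generated rings isomorphic to their direct square}

\begin{abstract}
We construct a non-zero finitely generated associative unital ring $R$ with $R\cong R\times R$. More generally, every non-zero countably generated algebra over a commutative ring embeds in a two-generated algebra that is isomorphic to its direct square. For rings, two generators are optimal, the non-zero rings that embed in a finitely generated example are exactly the countable ones, and there are $2^{\aleph_0}$ examples up to isomorphism. We also show that an example has no non-zero finite quotient, has no homomorphism to a matrix ring over a non-zero commutative ring, and fails the ascending chain condition on ideals.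
\end{abstract}

\section{Introduction}\label{sec:intro}

All rings in this paper are associative and unital, and homomorphisms, embeddings and subrings preserve the identity. The direct square $R\times R$ of a ring $R$ has componentwise operations and identity $(1,1)$. A ring is \emph{$n$-generated} if each of its elements is obtained from some fixed $y_1,\dots,y_n$ and the constants $0,1$ by means of $+$, $-$ and $\cdot$; equivalently, if it is a quotient of the noncommutative polynomial ring $\mathbb Z\langle x_1,\dots,x_n\rangle$. It is \emph{finitely generated} if it is $n$-generated for some $n$. We answer the following question, which comes from Osin \cite{Osin}.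

\begin{quote}
\emph{Is there a non-zero finitely generated ring $R$ with $R\cong R\times R$?}
\end{quote}

The zero ring is isomorphic to its square, and a finite ring with $|R|=|R|^2$ is zero. If the additive group of $R$ is finitely generated of rank $r$, then $R\cong R\times R$ gives $r=2r$, so $R$ is finite and again zero. On the other hand, examples exist once finite generation is dropped. Put $\mathbb N=\{0,1,2,\dots\}$, let $\Omega=\{0,1\}^{\mathbb N}$ be the set of infinite binary sequences, and let $\mathcal C$ be the ring of functions $\Omega\to\mathbb Z$ that depend on finitely many coordinates. Writing $b\omega$ for the sequence $(b,\omega_0,\omega_1,\dots)$, the map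
\[
f\longmapsto\bigl(\omega\mapsto f(0\omega),\ \omega\mapsto f(1\omega)\bigr)
\]
is an isomorphism $\mathcal C\to\mathcal C\times\mathcal C$. The ring $\mathcal C$ is countable but not finitely generated: finitely many functions depend on finitely many coordinates altogether, and so does everything they generate.

The natural guess is that finite generation rules the phenomenon out. If $R\cong R\times R$, then $R\cong R^N$ for all $N$, so a fixed number $n$ of elements would generate every power of $R$. For $R=\mathbb F_2$ this is impossible: the $N$ projections $\mathbb F_2^N\to\mathbb F_2$ are determined by their values on the generators, so $N\le 2^n$. This argument, however, needs a finite quotient to count in, and a finitely generated noncommutative ring may have none. The guess is wrong.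

\begin{theorem}\label{thm:main}
There is a non-zero finitely generated ring $R$ with $R\cong R\times R$. One such ring is a quotient of the five-generator ring
\[
\mathbb Z\langle s_1,s_2,t_1,t_2,x \mid t_1s_1=t_2s_2=1,\ t_1s_2=t_2s_1=0\rangle .
\]
\end{theorem}

The construction is flexible. Throughout, $K$ is a non-zero commutative ring, and a \emph{$K$-algebra} is a ring with a homomorphism from $K$ to its center. Rings are the same as $\mathbb Z$-algebras, with the same homomorphisms and the same generating sets. ``Countable'' includes ``finite''.

\begin{theorem}\label{thm:embed}
Let $A$ be a non-zero countably generated $K$-algebra. Then $A$ embeds in a $K$-algebra $R$ that is generated by two elements and satisfies $R\cong R\times R$ as $K$-algebras.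
\end{theorem}

The counting argument behind the wrong guess survives as a restriction on the examples.

\begin{theorem}\label{thm:obstruction}
Let $R$ be a non-zero finitely generated ring with $R\cong R\times R$.
\begin{enumerate}
\item[(a)] $R$ has no non-zero finite quotient ring.
\item[(b)] There is no homomorphism $R\to M_n(C)$ with $n\ge1$ and $C$ a non-zero commutative ring.
\item[(c)] $R$ does not satisfy the ascending chain condition on two-sided ideals.
\end{enumerate}
\end{theorem}

\begin{corollary}\label{cor:consequences}
\begin{enumerate}
\item[(1)] There is a non-zero $2$-generated ring $R\cong R\times R$. No non-zero $1$-generated ring has this property.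
\item[(2)] A non-zero ring embeds in some finitely generated ring $R\cong R\times R$ if and only if it is countable, and then $R$ can be taken $2$-generated.
\item[(3)] There are exactly $2^{\aleph_0}$ isomorphism types of $2$-generated non-zero rings $R\cong R\times R$, and exactly $2^{\aleph_0}$ isomorphism types of finitely generated ones.
\end{enumerate}
\end{corollary}

The proof of Theorem~\ref{thm:main} has two independent parts. Section~\ref{sec:reduction} shows that it suffices to find a ring with two surjective endomorphisms that send some element to $0$ and to $1$; a canonical quotient is then isomorphic to its square. Section~\ref{sec:bits} finds such a ring with finitely many generators, by storing the infinitely many coordinate functions of $\mathcal C$ in a single element. Section~\ref{sec:embed} proves Theorem~\ref{thm:embed}, Section~\ref{sec:obstruction} proves Theorem~\ref{thm:obstruction}, and Section~\ref{sec:consequences} proves Corollary~\ref{cor:consequences}.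

\section{From two endomorphisms to an isomorphism with the square}\label{sec:reduction}

A homomorphism $\theta\colon R\to R\times R$ is a pair $(\alpha,\beta)$ of endomorphisms of $R$. If $\theta$ is an isomorphism, then $\alpha$ and $\beta$ are surjective, the element $e=\theta^{-1}(0,1)$ satisfies $\alpha(e)=0$ and $\beta(e)=1$, and $\ker\alpha\cap\ker\beta=0$. All conditions but the last ask for the existence of certain elements, and they can be verified on generators. The last one is hard to check in a ring given by generators and relations, so we force it by passing to a quotient. Dividing by $I_1=\ker\alpha\cap\ker\beta$ is not enough: an element $a$ with $\alpha(a),\beta(a)\in I_1$ now lies in the kernel and must be killed as well, and so on. The lemma below carries out this iteration, and the point is that it never kills the identity.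

By a \emph{word of length $n$} we mean a composite of $n$ maps, each equal to $\alpha$ or $\beta$; the word of length $0$ is the identity map.

\begin{lemma}\label{lem:reduction}
Let $P$ be a non-zero $K$-algebra with surjective $K$-algebra endomorphisms $\alpha,\beta$ and an element $e$ such that $\alpha(e)=0$ and $\beta(e)=1$. Put
\[
I_n=\{a\in P:\ w(a)=0\text{ for every word }w\text{ of length }n\},\qquad I=\bigcup_{n\ge0}I_n .
\]
\begin{enumerate}
\item[(a)] $I$ is a proper ideal, and $a+I\mapsto(\alpha(a)+I,\ \beta(a)+I)$ is an isomorphism of $K$-algebras $P/I\to P/I\times P/I$.
\item[(b)] If $S\subseteq P$ is a subring that $\alpha$ and $\beta$ fix pointwise, then $S\cap I=0$, so $S$ embeds in $P/I$.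
\end{enumerate}
In particular, if $P$ is generated by $n$ elements, then $P/I$ is a non-zero algebra generated by $n$ elements and isomorphic to its square.
\end{lemma}

\begin{proof}
Let $\theta=(\alpha,\beta)\colon P\to P\times P$.

\emph{$\theta$ is surjective.} Given $u,v\in P$, choose $a,b$ with $\alpha(a)=u$ and $\beta(b)=v$, and put $c=a(1-e)+be$. Then
\[
\alpha(c)=u(1-0)+\alpha(b)\cdot0=u,\qquad \beta(c)=\beta(a)(1-1)+v\cdot1=v .
\]

\emph{$I$ is a proper ideal.} Each $I_n$ is an intersection of kernels, hence an ideal. A word of length $n+1$ has the form $\alpha w$ or $\beta w$ with $w$ of length $n$, so $I_n\subseteq I_{n+1}$, and the union $I$ is an ideal. Every word $w$ satisfies $w(1)=1\ne0$, so $1\notin I$.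

\emph{$\theta^{-1}(I\times I)=I$.} The words of length $n+1$ are also exactly the maps $w\alpha$ and $w\beta$ with $w$ of length $n$. Therefore
\begin{equation}\label{eq:recursion}
a\in I_{n+1}\iff \alpha(a)\in I_n\text{ and }\beta(a)\in I_n .
\end{equation}
Since the $I_n$ increase, $\alpha(a)$ and $\beta(a)$ both lie in $I$ if and only if both lie in one $I_n$. By \eqref{eq:recursion} this holds if and only if $a\in I_{n+1}$ for some $n$, that is, $a\in I$.

The composite $P\to P\times P\to P/I\times P/I$ is thus a surjective $K$-algebra homomorphism with kernel $I$, which proves (a). For (b), if $a\in S\cap I_n$ and $w$ is any word of length $n$, then $a=w(a)=0$.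
\end{proof}

No relation was imposed on $e$ in $P$, yet its image in $P/I$ is a central idempotent, because it corresponds to $(0,1)$. Directly: $e^2-e$ and $ey-ye$ are killed by both $\alpha$ and $\beta$ for all $y\in P$, so they lie in $I_1$. The element $e$ and the surjectivity of $\alpha,\beta$ are used only to make $\theta$ surjective, and both are needed. For $\alpha=\beta=\mathrm{id}$ there is no $e$, and $\theta$ is the diagonal map. The first example below shows what happens without surjectivity; the second is the model for the rest of the paper.

\begin{example}[one bit]\label{ex:onebit}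
Let $P=\mathbb Z[x]$, $\alpha(x)=0$, $\beta(x)=1$, $e=x$. A word of positive length sends $f$ to the constant $f(0)$ or $f(1)$, so $I=I_1=(x^2-x)$ and $P/I\cong\mathbb Z\times\mathbb Z$. This ring is not isomorphic to its square. After one splitting the variable $x$ has been used up, and neither factor contains an element that could be split again.
\end{example}

\begin{example}[infinitely many bits]\label{ex:cantor}
Let $P=\mathbb Z[x_0,x_1,x_2,\dots]$, let $e=x_0$, and let
\[
\alpha(x_0)=0,\qquad \beta(x_0)=1,\qquad \alpha(x_{n+1})=\beta(x_{n+1})=x_n\quad(n\ge0).
\]
Both maps are surjective, so Lemma~\ref{lem:reduction} applies. A word of length $m$ substitutes bits $0$ or $1$ for $x_0,\dots,x_{m-1}$, the value of $x_i$ being decided by the $(i+1)$-st map applied, and it sends $x_i$ to $x_{i-m}$ for $i\ge m$. If $f$ involves only $x_0,\dots,x_{n-1}$ and $m\ge n$, then $f\in I_m$ exactly when $f$ vanishes on $\{0,1\}^n$. Hence $I$ consists of the polynomials that vanish on $\Omega$, and $P/I$ is the ring of polynomial functions $\Omega\to\mathbb Z$. This ring is $\mathcal C$: the indicator function of the set of sequences with prescribed first $n$ bits is a product of factors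 $x_i$ and $1-x_i$, and such indicators span $\mathcal C$. The isomorphism given by the lemma is the one displayed in the introduction.
\end{example}

\section{Storing infinitely many bits in one element}\label{sec:bits}

To prove Theorem~\ref{thm:main} we must imitate Example~\ref{ex:cantor} with finitely many generators. By Theorem~\ref{thm:obstruction}(b) with $n=1$, no commutative ring will do. The idea is to place all the variables $x_0,x_1,\dots$ along the diagonal of one infinite block matrix $x$, and to include finitely many further elements that cut blocks out of a matrix.

\subsection*{Block entries}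
Let $S$ be a ring with elements $s_1,s_2,t_1,t_2$ such that
\begin{equation}\label{eq:st}
t_1s_1=t_2s_2=1,\qquad t_1s_2=t_2s_1=0 .
\end{equation}
For $y\in S$ we call $t_iys_j$ the \emph{$(i,j)$ entry} of $y$. Any four elements $y_{ij}$ of $S$ occur as the entries of a single element, since \eqref{eq:st} gives
\begin{equation}\label{eq:entries}
t_k\Bigl(\sum_{i,j}s_iy_{ij}t_j\Bigr)s_l=y_{kl}.
\end{equation}
We therefore think of $\sum s_iy_{ij}t_j$ as the block matrix $(y_{ij})$. The entries are again elements of $S$, so the process can be repeated inside the $(1,1)$ entry. Put
\[
\sigma_n=s_1^ns_2,\qquad \tau_n=t_2t_1^n\qquad(n\ge0).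
\]
Then $\tau_ny\sigma_n$ is found by passing $n$ times to the $(1,1)$ entry and then taking the $(2,2)$ entry. We have $\tau_n\sigma_n=1$. For $m<n$ we have $\tau_m\sigma_n=t_2s_1^{n-m}s_2=0$, and for $m>n$ we have $\tau_m\sigma_n=t_2t_1^{m-n}s_2=0$. So one element $y$ has infinitely many independent slots $\tau_ny\sigma_n$, and four fixed elements read all of them.

The relations \eqref{eq:st} hold in non-zero rings. Let $A$ be a non-zero ring, let $V=A^{(\mathbb N)}$ be the free right $A$-module with basis $\varepsilon_0,\varepsilon_1,\dots$, and define $A$-linear maps $V\to V$ by
\begin{equation}\label{eq:operators}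
\begin{aligned}
s_1\varepsilon_k&=\varepsilon_{2k}, &\qquad t_1\varepsilon_{2k}&=\varepsilon_k, &\qquad t_1\varepsilon_{2k+1}&=0,\\
s_2\varepsilon_k&=\varepsilon_{2k+1}, & t_2\varepsilon_{2k}&=0, & t_2\varepsilon_{2k+1}&=\varepsilon_k .
\end{aligned}
\end{equation}
Applying $t_1,t_2$ to $s_1\varepsilon_k=\varepsilon_{2k}$ and to $s_2\varepsilon_k=\varepsilon_{2k+1}$ gives \eqref{eq:st} in $\operatorname{End}(V_A)$. Here
\begin{equation}\label{eq:slots}
\sigma_n\varepsilon_k=\varepsilon_{2^n(2k+1)},
\end{equation}
so the $n$-th slot is the block indexed by those $j\ge1$ with $\nu(j)=n$, where $2^{\nu(j)}$ is the largest power of $2$ dividing $j$.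

\begin{remark}\label{rem:st}
The relations \eqref{eq:st} do not themselves give a product decomposition. The idempotent $s_1t_1$ is not central in a non-zero ring: otherwise $s_2s_1t_1=s_1t_1s_2=0$, and multiplying by $t_1t_2$ on the left and $s_1$ on the right gives $1=0$. The relations do remove the obstruction in Theorem~\ref{thm:obstruction}(a), since they force a finite ring to be zero. Indeed, in a finite ring left multiplication by $s_1$ is injective, hence surjective, so $s_1y=1$ for some $y$ and $y=t_1s_1y=t_1$. Then $s_2=s_1t_1s_2=0$ and $1=t_2s_2=0$.
\end{remark}

\subsection*{The two endomorphisms}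
Suppose that an element $x$ holds $x_n$ in its $n$-th slot and that $\alpha,\beta$ fix $s_i,t_i$. In Example~\ref{ex:cantor} the map $\alpha$ replaces $(x_0,x_1,x_2,\dots)$ by $(0,x_0,x_1,\dots)$, and $\beta$ replaces it by $(1,x_0,x_1,\dots)$. So $\alpha(x)$ should hold $0$ in slot $0$ and all of $x$ in its $(1,1)$ entry, and similarly for $\beta$:
\[
x=\begin{pmatrix}\begin{pmatrix}\ddots&0\\0&x_1\end{pmatrix}&0\\0&x_0\end{pmatrix},\qquad
\alpha(x)=\begin{pmatrix}x&0\\0&0\end{pmatrix},\qquad
\beta(x)=\begin{pmatrix}x&0\\0&1\end{pmatrix}.
\]
The formulas for $\alpha(x)$ and $\beta(x)$ make sense for any $x$. We therefore adjoin $x$ freely, so that $\alpha$ and $\beta$ are well defined, and leave it to Lemma~\ref{lem:reduction} to impose the relations.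

We recall free adjunction. Let $S=K\langle Z\rangle/J$ be a $K$-algebra presented on a set of generators $Z$, and let $P=K\langle Z,x\rangle/(J)$, where $(J)$ is the ideal generated by $J$; this is the coproduct $S*_KK[x]$ of $K$-algebras. There is a canonical map $\iota\colon S\to P$, and for every $K$-algebra homomorphism $\varphi\colon S\to B$ and every $b\in B$ there is a unique $K$-algebra homomorphism $\psi\colon P\to B$ with $\psi\iota=\varphi$ and $\psi(x)=b$. Taking $\varphi=\mathrm{id}_S$ and $b=0$ shows that $\iota$ is injective, and we regard $S$ as a subalgebra of $P$.

\begin{proposition}\label{prop:square}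
Let $S$ be a non-zero $K$-algebra that is generated by $r$ elements and contains elements $s_1,s_2,t_1,t_2$ satisfying \eqref{eq:st}. Then $P=S*_KK[x]$ has a quotient $Q$ such that $Q\cong Q\times Q$ as $K$-algebras and $S$ embeds in $Q$. The algebra $Q$ is generated by $r+1$ elements.
\end{proposition}

\begin{proof}
The algebra $P$ contains $S$, so it is non-zero, and it is generated by $x$ and the $r$ generators of $S$. Let $\alpha,\beta$ be the $K$-algebra endomorphisms of $P$ that are the identity on $S$ and satisfy
\[
\alpha(x)=s_1xt_1,\qquad \beta(x)=s_1xt_1+s_2t_2 .
\]
Since $\alpha$ and $\beta$ fix $s_i,t_i$, they send an entry of $x$ to the corresponding entry of $\alpha(x)$ or $\beta(x)$. For the $(1,1)$ entry,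
\begin{equation}\label{eq:shift}
\begin{aligned}
\alpha(t_1xs_1)&=t_1s_1\,x\,t_1s_1=x,\\
\beta(t_1xs_1)&=t_1s_1\,x\,t_1s_1+t_1s_2\,t_2s_1=x .
\end{aligned}
\end{equation}
The images of $\alpha$ and $\beta$ thus contain $S$ and $x$, so both maps are surjective. For the $(2,2)$ entry $e=t_2xs_2$,
\[
\alpha(e)=t_2s_1\,x\,t_1s_2=0,\qquad
\beta(e)=t_2s_1\,x\,t_1s_2+t_2s_2\,t_2s_2=1 .
\]
Lemma~\ref{lem:reduction} applies, and $Q=P/I$ has the required properties.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $K=\mathbb Z$ and let $S$ be the ring with generators $s_1,s_2,t_1,t_2$ and relations \eqref{eq:st}. The maps \eqref{eq:operators} with $A=\mathbb Z$ define a homomorphism from $S$ to the non-zero ring $\operatorname{End}(\mathbb Z^{(\mathbb N)})$, so $S\ne0$. The ring $P=S*_{\mathbb Z}\mathbb Z[x]$ is the five-generator ring in the statement. Its quotient $R=Q$ from Proposition~\ref{prop:square} contains $S$, hence is non-zero, and $R\cong R\times R$.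
\end{proof}

The quotient does turn $x$ into the matrix drawn above. The off-diagonal entries $t_1xs_2$ and $t_2xs_1$ lie in $I_1$, because the off-diagonal entries of $\alpha(x)$ and $\beta(x)$ vanish by \eqref{eq:entries}. The slots $e_n=\tau_nx\sigma_n$ satisfy $e_0=e$ and, by \eqref{eq:shift},
\[
\alpha(e_{n+1})=\tau_n\,\alpha(t_1xs_1)\,\sigma_n=e_n,\qquad \beta(e_{n+1})=\tau_n\,\beta(t_1xs_1)\,\sigma_n=e_n .
\]
So $\alpha,\beta$ act on the $e_n$ exactly as on the variables $x_n$ of Example~\ref{ex:cantor}. Under $Q\cong Q\times Q$ the class of $e_0$ corresponds to $(0,1)$ and that of $e_{n+1}$ to $(e_n,e_n)$, so by induction all $e_n$ become central idempotents in $Q$.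

\begin{example}[a ring of operator-valued functions]\label{ex:functions}
The same five generators can be realized concretely, in a ring where no quotient has to be taken. Let $E=\operatorname{End}(\mathbb Z^{(\mathbb N)})$. For $\omega\in\Omega$ let $x_\omega\in E$ be the diagonal operator with $x_\omega\varepsilon_0=0$ and $x_\omega\varepsilon_j=\omega_{\nu(j)}\varepsilon_j$ for $j\ge1$. For $b\in\{0,1\}$ we have
\[
x_{b\omega}=s_1x_\omega t_1+b\,s_2t_2 ,
\]
because both sides send $\varepsilon_0$ to $0$, $\varepsilon_{2k+1}$ to $b\varepsilon_{2k+1}$, and $\varepsilon_{2k}$ to $\omega_{\nu(k)}\varepsilon_{2k}$ for $k\ge1$. Let $R'$ be the subring of the ring $E^\Omega$ of all functions $\Omega\to E$ that is generated by the constant functions $s_1,s_2,t_1,t_2$ and the function $x\colon\omega\mapsto x_\omega$. The endomorphisms $\alpha(f)(\omega)=f(0\omega)$ and $\beta(f)(\omega)=f(1\omega)$ of $E^\Omega$ fix the constants and send $x$ to $s_1xt_1$ and $s_1xt_1+s_2t_2$, so they map $R'$ to itself, and the computations in the proof of Proposition~\ref{prop:square} verify the hypotheses of Lemma~\ref{lem:reduction} for $R'$. Every sequence begins with $0$ or $1$, so $I_1=0$.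 Then \eqref{eq:recursion} gives $I_n=0$ for all $n$ by induction, and $R'\cong R'\times R'$.
\end{example}

\section{Embedding countably generated algebras; two generators}\label{sec:embed}

Proposition~\ref{prop:square} needs a finitely generated algebra satisfying \eqref{eq:st}, whereas the algebra $A$ in Theorem~\ref{thm:embed} may need infinitely many generators. The slots solve this problem too: we store the generators of $A$ in one diagonal operator. This is where countability is used, since the slots are indexed by $\mathbb N$.

\begin{lemma}\label{lem:five}
Let $A$ be a non-zero countably generated $K$-algebra, $V=A^{(\mathbb N)}$ and $E=\operatorname{End}(V_A)$. Then $E$ is a $K$-algebra, and there is $d\in E$ such that the $K$-subalgebra $S\subseteq E$ generated by $d$ and the maps $s_1,s_2,t_1,t_2$ of \eqref{eq:operators} contains a copy of $A$.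
\end{lemma}

\begin{proof}
Write elements of $V$ as finite sums $\sum\varepsilon_jv_j$ with $v_j\in A$. For $a\in A$ let $\lambda_a(\sum\varepsilon_jv_j)=\sum\varepsilon_j\,av_j$. Left multiplication commutes with the right action of $A$, so $\lambda_a\in E$. The map $a\mapsto\lambda_a$ is a ring homomorphism, and it is injective because $\lambda_a\varepsilon_0=\varepsilon_0a$. For $c\in K$ the element $c1_A$ is central in $A$, so $\lambda_{c1_A}$ is also right multiplication by $c1_A$ and commutes with every $A$-linear map. Thus $c\mapsto\lambda_{c1_A}$ makes $E$ a $K$-algebra, and $a\mapsto\lambda_a$ is an embedding of $K$-algebras.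

Let $a_0,a_1,\dots$ be a sequence, with repetitions allowed, that generates $A$. Let $d\in E$ be the $A$-linear map with $d\varepsilon_0=0$ and $d\varepsilon_j=\varepsilon_ja_{\nu(j)}$ for $j\ge1$. By \eqref{eq:slots}, with $j=2^n(2k+1)$,
\[
d\sigma_n\varepsilon_k=d\varepsilon_j=\varepsilon_ja_n=\sigma_n(\varepsilon_ka_n)=\sigma_n\lambda_{a_n}\varepsilon_k .
\]
Both sides are $A$-linear, so $d\sigma_n=\sigma_n\lambda_{a_n}$, and $\tau_nd\sigma_n=\lambda_{a_n}$ because $\tau_n\sigma_n=1$. Hence $S$ contains every $\lambda_{a_n}$, and with them the whole copy $\{\lambda_a:a\in A\}$ of $A$.
\end{proof}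

It remains to reduce the number of generators. Passing to matrices preserves the property of being isomorphic to the square, and the generators can be hidden among the entries of one matrix, provided that the matrix units $e_{ij}$ can still be produced. For this we keep the last row and first column of that matrix free of generators. For $m=4$ and six generators $q_1,\dots,q_6$, the case used below, the two matrices are
\[
X=\begin{pmatrix}0&1&0&0\\0&0&1&0\\0&0&0&1\\0&0&0&0\end{pmatrix},\qquad
Y=\begin{pmatrix}0&q_1&q_2&q_3\\0&q_4&q_5&q_6\\0&0&0&0\\1&0&0&0\end{pmatrix}.
\]

\begin{lemma}\label{lem:matrix}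
Let $m\ge2$, and let $Q$ be a $K$-algebra generated by $r\le(m-1)^2$ elements. Then the $K$-algebra $M_m(Q)$ is generated by two elements.
\end{lemma}

\begin{proof}
Let $q_1,\dots,q_r$ generate $Q$, and let $X=e_{12}+e_{23}+\dots+e_{m-1,m}$. Let $Y=(y_{ij})$ have $y_{m1}=1$ and all other entries in row $m$ and in column $1$ equal to $0$; place $q_1,\dots,q_r$ in $r$ of the remaining $(m-1)^2$ positions $(i,j)$, $i<m$, $j>1$, and $0$ in the others. Let $B$ be the subalgebra generated by $X$ and $Y$.

First, $B$ contains all matrix units. We have $X^{j}=\sum_i e_{i,i+j}$, so $e_{1m}=X^{m-1}\in B$. Row $m$ of $Y$ is $(1,0,\dots,0)$, so $e_{11}=e_{1m}Y\in B$, and then $e_{1k}=e_{11}X^{k-1}\in B$ for $1\le k\le m$. Column $1$ of $Y$ is $(0,\dots,0,1)^T$, so $e_{mk}=Ye_{1k}\in B$, and then $e_{m-j,k}=X^je_{mk}\in B$ for $0\le j<m$.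

Next, $e_{1i}Ye_{j1}=y_{ij}e_{11}$, so $q_le_{11}\in B$ for all $l$. The set $\{q\in Q: qe_{11}\in B\}$ is a $K$-subalgebra of $Q$, since it contains $1$ and $(qe_{11})(q'e_{11})=qq'e_{11}$. It contains the generators, so it is $Q$. Finally $qe_{ij}=e_{i1}(qe_{11})e_{1j}\in B$ for all $q,i,j$, and $B=M_m(Q)$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:embed}]
Let $S\supseteq A$ be the five-generated algebra of Lemma~\ref{lem:five}. By Proposition~\ref{prop:square}, $S$ embeds in a $K$-algebra $Q\cong Q\times Q$ generated by six elements. Put $R=M_4(Q)$. Since $6\le3^2$, Lemma~\ref{lem:matrix} shows that $R$ is generated by two elements. A matrix over $Q\times Q$ is a pair of matrices over $Q$, so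
\[
R=M_4(Q)\cong M_4(Q\times Q)\cong M_4(Q)\times M_4(Q)=R\times R
\]
as $K$-algebras. The map sending $q$ to the scalar matrix with diagonal entries $q$ embeds $Q$ in $R$, so $A\subseteq S\subseteq Q$ embed in $R$.
\end{proof}

\section{Finite quotients, matrix representations and chains of ideals}\label{sec:obstruction}

To pass from finite rings to matrix rings over commutative rings we need one standard fact, a consequence of the Nullstellensatz over $\mathbb Z$. We derive it from the Nullstellensatz in this form: a field that is finitely generated as an algebra over a subfield $k_0$ is a finite extension of $k_0$.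

\begin{lemma}\label{lem:field}
A field $k$ that is finitely generated as a ring is finite.
\end{lemma}

\begin{proof}
Let $c_1,\dots,c_r$ generate $k$. By the Nullstellensatz $k$ is a finite extension of its prime field. In characteristic $p>0$ this makes $k$ finite. Suppose that the characteristic is $0$. Each $c_i$ is algebraic over $\mathbb Q$, so for a common denominator $N\ge1$ each $c_i$ is a root of a monic polynomial over $\mathbb Z[1/N]$. The elements integral over $\mathbb Z[1/N]$ form a subring, so all of $k$ is integral over $\mathbb Z[1/N]$. For a prime $p\nmid N$ we get an equation $p^{-l}+b_1p^{-l+1}+\dots+b_l=0$ with $b_i\in\mathbb Z[1/N]$. Multiplying by $p^{l-1}$ gives $1/p\in\mathbb Z[1/N]$, which is false.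
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:obstruction}]
Let $R$ be generated by $g$ elements, and let $\theta=(\alpha,\beta)\colon R\to R\times R$ be an isomorphism.

(a) We show that there is no homomorphism $\rho$ from $R$ to a non-zero finite ring $F$. Suppose that there is one, and fix $N\ge1$. Applying $\theta$ repeatedly to the last factor gives an isomorphism $\theta_N\colon R\to R^N$. Let $\pi_i\colon R^N\to R$ be the projections, let $\rho_i=\rho\pi_i\theta_N$, and let $f_i\in R$ be the element such that $\theta_N(f_i)$ has $1$ in coordinate $i$ and $0$ elsewhere. Then $\rho_i(f_i)=1\ne0=\rho_j(f_i)$ for $j\ne i$, so $\rho_1,\dots,\rho_N$ are distinct homomorphisms $R\to F$. A homomorphism is determined by the images of the generators, so $N\le|F|^g$. As $N$ is arbitrary, this is a contradiction.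

(b) Suppose that $\rho\colon R\to M_n(C)$ is a homomorphism. Let $C'\subseteq C$ be the subring generated by the finitely many entries of the images of the generators of $R$. It is a finitely generated commutative ring, non-zero since it contains $1\neq0$. The subring $M_n(C')$ contains the images of the generators, so $\rho(R)\subseteq M_n(C')$. Let $\mathfrak m$ be a maximal ideal of $C'$. The field $C'/\mathfrak m$ is finitely generated as a ring, hence finite by Lemma~\ref{lem:field}. Reducing entries modulo $\mathfrak m$ gives a homomorphism from $R$ to the non-zero finite ring $M_n(C'/\mathfrak m)$, which the proof of (a) excludes.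

(c) Let $J_M=\ker\beta^M$ for $M\ge0$; this is the ideal of elements whose last coordinate under $\theta_{M+1}$ is zero. Then $J_M\subseteq J_{M+1}$. Let $a=\theta^{-1}(1,0)$, so that $a\ne0$ and $\beta(a)=0$. Since $\beta^M$ is surjective, there is $b$ with $\beta^M(b)=a$, and $b\in J_{M+1}\setminus J_M$. So $J_0\subsetneq J_1\subsetneq J_2\subsetneq\cdots$.
\end{proof}

Finite generation is not used in (c). It is needed in (a) and (b): the ring $\mathcal C$ of the introduction is isomorphic to its square and maps onto $\mathbb F_2$ by evaluation at a point followed by reduction modulo $2$.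

\section{Number of generators, subrings and number of examples}\label{sec:consequences}

\begin{proof}[Proof of Corollary~\ref{cor:consequences}, parts (1) and (2)]
(1) Existence is Theorem~\ref{thm:embed} with $K=A=\mathbb Z$. A $1$-generated ring $R$ is a quotient of $\mathbb Z[x]$, hence commutative. If it were non-zero and isomorphic to its square, the identity map $R\to M_1(R)$ would contradict Theorem~\ref{thm:obstruction}(b).

(2) A finitely generated ring is a quotient of the countable ring $\mathbb Z\langle x_1,\dots,x_n\rangle$, so it is countable, and so are its subrings. Conversely, a non-zero countable ring is a countably generated $\mathbb Z$-algebra, and Theorem~\ref{thm:embed} applies with $K=\mathbb Z$.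
\end{proof}

For part (3) we feed $2^{\aleph_0}$ rings, distinguished by their additive torsion, into Theorem~\ref{thm:embed}. The difficulty is that different inputs might produce isomorphic outputs. We do not compute the torsion of the outputs, which are defined through a quotient. Instead we use that a countable ring has only countably many finite subsets, hence only countably many finitely generated subrings. For this the distinguishing subrings must be finitely generated, so we work with the intermediate rings $S$ of Lemma~\ref{lem:five}, whose torsion is easy to find because they act faithfully on $V$.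

\begin{proof}[Proof of Corollary~\ref{cor:consequences}, part (3)]
\emph{Upper bound.} For each $n$, an $n$-generated ring is a quotient of the countable ring $\mathbb Z\langle x_1,\dots,x_n\rangle$, which has at most $2^{\aleph_0}$ ideals. So there are at most $\aleph_0\cdot2^{\aleph_0}=2^{\aleph_0}$ isomorphism types of finitely generated rings. It remains to find $2^{\aleph_0}$ types of $2$-generated examples.

\emph{Lower bound.} For a set $\Pi$ of primes let
\[
A_\Pi=\mathbb Z[u_p:p\in\Pi]\big/(pu_p,\ u_pu_q:\ p,q\in\Pi)=\mathbb Z\oplus\bigoplus_{p\in\Pi}\mathbb F_pu_p .
\]
The torsion subgroup of its additive group is $\bigoplus_{p\in\Pi}\mathbb F_pu_p$, so for a prime $p$ there is an element of additive order $p$ in $A_\Pi$ if and only if $p\in\Pi$. Let $S_\Pi\subseteq\operatorname{End}(V)$, with $V=A_\Pi^{(\mathbb N)}$, and $R_\Pi$ be the rings $S$ and $R$ in the proof of Theorem~\ref{thm:embed} for $K=\mathbb Z$ and $A=A_\Pi$. Each $R_\Pi$ is non-zero, $2$-generated and isomorphic to its square, and it contains a copy of the finitely generated ring $S_\Pi$.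

We claim that $S_\Pi$ has an element of additive order $p$ if and only if $p\in\Pi$. If $p\in\Pi$, then $u_p\in A_\Pi\subseteq S_\Pi$ is such an element. Conversely, let $0\ne\varphi\in S_\Pi$ with $p\varphi=0$, and choose $v\in V$ with $\varphi(v)\ne0$. Then $p\varphi(v)=0$, so a non-zero coordinate of $\varphi(v)$ has order $p$ in $A_\Pi$, and $p\in\Pi$. Hence the rings $S_\Pi$ are pairwise non-isomorphic.

Fix a countable ring $R$. For each $\Pi$ with $R_\Pi\cong R$, the ring $R$ has a finitely generated subring isomorphic to $S_\Pi$, and different $\Pi$ give different subrings. So there are only countably many such $\Pi$. The map sending $\Pi$ to the isomorphism type of $R_\Pi$ therefore has countable fibers. Its domain has cardinality $2^{\aleph_0}$, so the cardinality $\kappa$ of its image satisfies $\kappa\cdot\aleph_0\ge2^{\aleph_0}$. Since $\kappa\cdot\aleph_0=\max(\kappa,\aleph_0)$, this forces $\kappa\ge2^{\aleph_0}$.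
\end{proof}

\begin{thebibliography}{9}

\bibitem{Osin}
D.~Osin, \emph{A topological zero-one law and elementary equivalence of finitely generated groups}, arXiv:2004.07479 (2020).

\end{thebibliography}
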